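# Sublinearly many abnormal edges and the Petersen coloring conjecture

## 1. Coloring $K_4$ and the Petersen graph with five colors

Graphs are finite and undirected, without loops, possibly with parallel edges. Write $[5]=\{1,\dots,5\}$, and write $12$ for the set $\{1,2\}$, and so on.

Take $K_4$ with vertices $w_1,w_2,w_3,w_4$. Give $w_1w_2$ color $1$ and $w_3w_4$ color $4$, give both $w_1w_3$ and $w_2w_4$ color $2$, and give both $w_1w_4$ and $w_2w_3$ color $3$. Adjacent edges have different colors. Now look at the color set at each vertex: $w_1$ and $w_2$ see $\{1,2,3\}$, while $w_3$ and $w_4$ see $\{2,3,4\}$. Along $w_1w_2$ and along $w_3w_4$ the two ends see the same three colors. Along each of the other four edges the two ends together see $\{1,2,3,4\}$, which is four colors. If we recolor $w_3w_4$ with $1$, all vertices see $\{1,2,3\}$, and along every edge the ends together see exactly three colors.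

Next take the Petersen graph $P$: its vertices are the ten $2$-subsets of $[5]$, and two of them are adjacent when they are disjoint. Give the edge $AB$ the one color in $[5]\setminus(A\cup B)$. The vertex $12$ has neighbors $34,35,45$, and its edges have colors $5,4,3$. In general the edges at $A$ have the three distinct colors of $[5]\setminus A$. Along an edge $AB$ the ends together see $([5]\setminus A)\cup([5]\setminus B)=[5]$, because $A\cap B=\emptyset$. So along every edge the ends together see all five colors.

These are two extreme behaviors, three colors or five, and the first coloring of $K_4$ had four edges of an intermediate kind.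

**Definition (poor, rich, abnormal).** A proper $k$-edge-coloring assigns colors from $\{1,\dots,k\}$ to the edges so that adjacent edges get different colors. For an edge-coloring $c$, let $S_c(v)$ be the set of colors on the edges incident to $v$. An edge $uv$ of a cubic graph is *poor* if $|S_c(u)\cup S_c(v)|=3$, *rich* if $|S_c(u)\cup S_c(v)|=5$, and *abnormal* if it is neither.

When $c$ is proper, $S_c(u)$ and $S_c(v)$ are $3$-sets sharing the color of $uv$, so the union has size $3$, $4$ or $5$, and abnormal means size $4$. Every cubic graph has a proper $5$-edge-coloring: color greedily, since each edge is adjacent to at most four others. How few abnormal edges can we achieve?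

**Definition ($H$-coloring).** Let $\partial_G(v)$ be the set of edges incident to $v$; we call it the *star* of $v$. For cubic graphs $G,H$, an *$H$-coloring of $G$* is a map $\phi:E(G)\to E(H)$ such that for every $v\in V(G)$ there is $w\in V(H)$ with $\phi(\partial_G(v))=\partial_H(w)$. If one exists we write $H\prec G$.

Stars in cubic graphs have three elements, so $\phi$ maps $\partial_G(v)$ bijectively onto $\partial_H(w)$. For example, if $G$ has a proper $3$-edge-coloring, then sending the three color classes to the three edges of one fixed star of $P$ is a $P$-coloring of $G$; this applies to $K_4$. The identity is a $P$-coloring of $P$.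

The Petersen coloring conjecture (Jaeger) states: *if $G$ is a bridgeless cubic graph, then $P\prec G$.* Section 2 shows that $P\prec G$ holds exactly when $G$ has a proper $5$-edge-coloring with no abnormal edge. So the conjecture asks for zero abnormal edges. We ask what happens if we settle for few. Here "few" means at most $f(|V(G)|)$ with $f:\mathbb N\to\mathbb N$ *sublinear*, that is, $\lim_{n\to+\infty}f(n)/n=0$.

**Definition (connectivity).** A cubic graph is *$k$-edge-connected* if it is connected and remains connected after deleting any set of fewer than $k$ edges. For cubic graphs, "$2$-connected" and "$3$-connected" below mean $2$-edge-connected and $3$-edge-connected. A cubic graph is *cyclically $4$-edge-connected*, abbreviated *c4ec*, if it is connected and there is no set of fewer than $4$ edges whose deletion leaves at least two components that each contain a cycle.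

The triangular prism separates the last two notions. Deleting the three edges between its triangles leaves two components with cycles, so it is not c4ec. It is $3$-edge-connected: a set of one vertex sends out $3$ edges, a set of two at least $4$, and a set of three at least $9-2\cdot 3=3$; larger sets are complements of these.

**Theorem 1.** The following statements are equivalent:

(a) the Petersen coloring conjecture is true;

(b) there is a sublinear function $f:\mathbb N\to\mathbb N$ such that all bridgeless cubic graphs $G$ (not necessarily connected) admit a proper $5$-edge-coloring with at most $f(|V(G)|)$ abnormal edges;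

(c) there is a sublinear function $g:\mathbb N\to\mathbb N$ such that all $2$-connected cubic graphs $G$ admit a proper $5$-edge-coloring with at most $g(|V(G)|)$ abnormal edges;

(d) there is a sublinear function $h:\mathbb N\to\mathbb N$ such that all $3$-connected cubic graphs $G$ admit a proper $5$-edge-coloring with at most $h(|V(G)|)$ abnormal edges;

(e) there is a sublinear function $k:\mathbb N\to\mathbb N$ such that all cyclically $4$-edge-connected cubic graphs $G$ admit a proper $5$-edge-coloring with at most $k(|V(G)|)$ abnormal edges.

This equivalence was posed as a conjecture by Davide Mattiolo, Giuseppe Mazzuoccolo and Vahan Mkrtchyan in "On sublinear approximations for the Petersen coloring conjecture", arXiv:2104.09241 (2021). Note what it does not say: we shall not learn whether (a) holds. The proof gives a sharper statement.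

**Theorem 2 (linear dichotomy).** For each of the four graph classes in (b)–(e), let $\alpha(n)$ be the maximum, over $n$-vertex graphs $G$ in the class, of the minimum number of abnormal edges in a proper $5$-edge-coloring of $G$.

1. If the Petersen coloring conjecture holds, then $\alpha\equiv 0$ for all four classes.
2. If it fails, let $N$ be the order of a smallest counterexample. Then for all four classes and all even $n\ge 2N+10$,
$$\Big\lfloor\frac{n-4}{2N+6}\Big\rfloor\le\alpha(n)\le\frac{3n}{2}.\tag{1}$$
Moreover, the lower bound is witnessed by one c4ec graph on $n$ vertices for which, in every proper $5$-edge-coloring, the abnormal edges contain a matching of that size.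

Consequently (a) already follows from this weakening of (e): there is $k$ with $\liminf_{n\to\infty,\ n\text{ even}}k(n)/n=0$ such that every c4ec cubic graph $G$ has a proper $5$-edge-coloring with at most $k(|V(G)|)$ abnormal edges. The same holds for the corresponding weakenings of (b), (c), (d).

## 2. Abnormal edges as disagreements between local maps into $P$

The purpose of this section is to turn the counting of colors into a statement about maps into $E(P)$. First we need three facts about $P$. An edge $AB$ of color $x$ is the same thing as a partition of $[5]\setminus\{x\}$ into the two pairs $A,B$; we write it $A|B$. There are $5\cdot3=15$ such partitions, one for each edge.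

The girth of $P$ is $5$: there is no triangle, since $[5]$ does not contain three disjoint pairs, and no $4$-cycle, since two nonadjacent vertices $A,B$ have $|A\cup B|=3$ and hence exactly one common neighbor, $[5]\setminus(A\cup B)$. (The cycle $12,34,15,24,35$ has length $5$.)

**Fact 1 (symmetry).** The automorphism group of $P$ is transitive on vertices and on edges. Any bijection between two stars $\partial_P(w)$, $\partial_P(w')$ is induced by an automorphism.

*Proof.* Permutations of $[5]$ preserve disjointness, and they act transitively on pairs and on the symbols $A|B$. For the second claim, transitivity lets us assume $w=w'=45$. The neighbors of $45$ are $12,13,23$, each obtained from $\{1,2,3\}$ by omitting one element, so the permutations of $\{1,2,3\}$ induce all permutations of these neighbors, hence of the three edges at $45$. $\square$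

Call two edges of $P$ *adjacent* if they are distinct and share a vertex.

**Fact 2 (stars).** Three pairwise adjacent edges of $P$ form a star. Two adjacent edges lie in exactly one star.

*Proof.* Three pairwise adjacent edges of a simple graph share a common vertex or form a triangle, and $P$ has no triangle. Two adjacent edges share exactly one vertex, as $P$ has no parallel edges. $\square$

For a vertex set $X$ of a graph $H$ let $\delta_H(X)$ be the set of edges with exactly one end in $X$; such sets are *cuts*. In a cubic graph
$$|\delta_H(X)|=3|X|-2e(X),\tag{2}$$
where $e(X)$ is the number of edges with both ends in $X$.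

**Fact 3 (small cuts of $P$).** The cuts of $P$ with at most four edges are exactly: $\emptyset$; the stars (size $3$); and, for each edge $\ell$, the set of the four edges adjacent to $\ell$ (size $4$). In particular there is no cut of size $1$ or $2$.

*Proof.* A cut is $\delta_P(Z)$ with $|Z|\le5$, replacing $Z$ by its complement if necessary. By (2) and girth $5$: $|Z|=0$ gives $0$ and $|Z|=1$ gives $3$, a star. For $|Z|=2$ we get $4$ if the two vertices are adjacent, and this cut consists of the edges adjacent to the edge between them; otherwise we get $6$. For $|Z|=3$ there are at most $2$ edges inside, so the size is at least $5$; for $|Z|=4$, at most $3$ edges, so at least $6$; for $|Z|=5$, at most $5$ edges, so at least $5$. $\square$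

Now let $c$ be a proper $5$-edge-coloring of a cubic graph $H$. For $v\in V(H)$ and $e\in\partial_H(v)$ put
$$\varphi_v(e)=\big([5]\setminus S_c(v)\big)\,\big|\,\big(S_c(v)\setminus\{c(e)\}\big).\tag{3}$$
This is an edge of $P$ of color $c(e)$ at the vertex $[5]\setminus S_c(v)$. So $\varphi_v$ maps $\partial_H(v)$ bijectively onto the star of $[5]\setminus S_c(v)$. Each edge $uv$ of $H$ receives two proposals, $\varphi_u(uv)$ and $\varphi_v(uv)$. In the first coloring of $K_4$, the edge $w_1w_3$ of color $2$ has $\varphi_{w_1}(w_1w_3)=45|13$ and $\varphi_{w_3}(w_1w_3)=15|34$. They disagree, and this edge was abnormal.

**Lemma 1 (local maps).** Let $c$ be a proper $5$-edge-coloring of a cubic graph $H$. An edge $e=uv$ satisfies $\varphi_u(e)=\varphi_v(e)$ if and only if $e$ is not abnormal. Moreover, $P\prec H$ if and only if $H$ has a proper $5$-edge-coloring without abnormal edges.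

*Proof.* Let $x=c(e)$. Both $\varphi_u(e)$ and $\varphi_v(e)$ are partitions of $[5]\setminus\{x\}$ into two pairs. They are equal if and only if the first part of one is the first or the second part of the other. The first option, $[5]\setminus S_c(u)=[5]\setminus S_c(v)$, says $S_c(u)=S_c(v)$, that is, $e$ is poor. The second option, $S_c(u)\setminus\{x\}=[5]\setminus S_c(v)$, says that $S_c(u)$ and $S_c(v)$ meet only in $x$, that is, their union has $5$ elements and $e$ is rich.

If no edge is abnormal, all proposals agree, and $\phi(e)=\varphi_u(e)=\varphi_v(e)$ is a $P$-coloring. Conversely, let $\phi$ be a $P$-coloring and let $c(e)$ be the color of $\phi(e)$ in $P$. If $\phi(\partial_H(v))=\partial_P(w)$, then $c$ takes the three distinct colors of $[5]\setminus w$ on $\partial_H(v)$. So $c$ is proper, $[5]\setminus S_c(v)=w$, and $\varphi_v(e)$ is the edge at $w$ of color $c(e)$, which is $\phi(e)$. Both proposals for every edge $e$ equal $\phi(e)$, so no edge is abnormal. $\square$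

## 3. Copies of a counterexample with two, three and four loose ends

The only implications that need work lead from "few abnormal edges" to (a). The sensible approach is to suppose that (a) fails, take a connected bridgeless cubic graph $G$ with $P\not\prec G$ (a component of a counterexample), put many copies of $G$ into one large graph, and show that every copy contains an abnormal edge. If the copies have bounded size, the number of abnormal edges is then linear.

For (b) this is immediate. Let $N=|V(G)|$. In $m$ disjoint copies of $G$ every proper $5$-edge-coloring has an abnormal edge in each copy, by Lemma 1, so $f(mN)\ge m$ for all $m$ and $f$ is not sublinear. For connected graphs we must cut the copies open, and so we need to know what a $P$-coloring of part of a graph looks like at the boundary.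

**Definition ($P$-coloring of a vertex set).** Let $H$ be cubic and $W\subseteq V(H)$. A *$P$-coloring of $W$* is a map $\phi$ from the edges incident with $W$ to $E(P)$ that maps $\partial_H(v)$ bijectively onto some star $\partial_P(w(v))$ for each $v\in W$.

By Lemma 1, if $c$ is a proper $5$-edge-coloring of $H$ and no edge with both ends in $W$ is abnormal, then the maps $\varphi_v$, $v\in W$, fit together to a $P$-coloring of $W$: edges inside $W$ get two equal proposals, edges in $\delta_H(W)$ get only one.

**Lemma 2 (parity).** If $\phi$ is a $P$-coloring of $W$, then $\sum_{e\in\delta_H(W)}\mathbf 1_{\phi(e)}\in\mathbb F_2^{E(P)}$ is the indicator of a cut of $P$.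

*Proof.* Add the indicators of $\partial_P(w(v))$ over all $v\in W$. An edge $e$ inside $W$ contributes $\mathbf 1_{\phi(e)}$ twice, hence $0$; an edge of $\delta_H(W)$ contributes once. On the other hand, a mod-$2$ sum of star indicators is the indicator of $\delta_P(Z)$, where $Z$ is the set of vertices whose star occurs an odd number of times. $\square$

*Two loose ends.* Delete one edge $e$ of $G$ and let its two ends carry a dangling edge each. Join copies of this object in a ring. The ring is bridgeless: $G$ is $2$-edge-connected, so $G-e$ is connected and each edge joining two copies lies on a cycle going around the ring; an edge inside a copy lies on a cycle of $G$, and if that cycle uses $e$, replace $e$ by the way around the ring. Suppose a copy has no abnormal edge inside. We get a $P$-coloring of its vertex set, and the two boundary values have a mod-$2$ sum that is a cut of size $0$ or $2$. By Fact 3 size $2$ is impossible, so the values are equal. Give that value to $e$ and obtain a $P$-coloring of $G$, a contradiction. So each copy contains an abnormal edge, and (c) implies (a).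

*Three loose ends.* Delete a vertex $v$ of $G$ and keep three dangling edges. The mod-$2$ sum of the three boundary values is a cut of size $1$ or $3$; by Fact 3 it is a star, so the three values form a star, and again we obtain a $P$-coloring of $G$.

In a c4ec graph such pieces are not allowed, since a cut with two or three edges may not have cycles on both sides. So we must use four loose ends, and here the returned information is weaker.

**Definition (class).** For $a,b\in E(P)$ let $\kappa(a,b)=0$ if $a=b$, $\kappa(a,b)=1$ if $a,b$ are adjacent, and $\kappa(a,b)=2$ otherwise, that is, if $a,b$ have no common vertex.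

**Lemma 3 (four loose ends).** Let $\phi$ be a $P$-coloring of $W$, where $\delta_H(W)$ consists of four edges with values $a,b,c,d$. Then one of the following holds.

(i) $a=b$ and $c=d$; or $\{a,b\}=\{c,d\}$ with $a\ne b$.

(ii) $a,b,c,d$ are the four edges adjacent to some edge $\ell=xy$ of $P$.

In both cases $\kappa(a,b)=\kappa(c,d)$.

*Proof.* The mod-$2$ sum of the four values has size $0$, $2$ or $4$ and is a cut by Lemma 2. By Fact 3 the size is not $2$. If it is $0$, every value occurs an even number of times among $a,b,c,d$. So if $a=b$ then $c=d$, and if $a\neq b$ then each of $a,b$ occurs once among $c,d$. This is (i), and the class statement is clear. If the size is $4$, the values are distinct and Fact 3 gives (ii). In (ii), two of the four edges lie at $x$ and two at $y$. Edges at different ends of $\ell$ are disjoint, because a common vertex would produce a triangle with $\ell$. So either $a,b$ lie at one end of $\ell$ and $c,d$ at the other, and both classes are $1$; or $a,b$ lie at different ends, hence so do $c,d$, and both classes are $2$. $\square$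

Now the copying argument stops, at the following point. Delete two adjacent vertices $u,v$ of $G$ (joined by one edge). The dangling edges come in two pairs: those formerly at $u$, with values $a,b$, and those formerly at $v$, with values $c,d$. To recover a $P$-coloring of $G$ we need a value for $uv$ that completes $\{a,b\}$ to a star. That requires $\kappa(a,b)=1$. If $a=b$, or if $a,b$ are disjoint, no value works, and nothing contradicts the choice of $G$. Deleting two disjoint edges of $G$ instead fails in a complementary way: we can restore the deleted edges only when $a=b$ and $c=d$, that is, in class $0$.

Lemma 3 also shows the way on. The class is the same on both sides, so when pieces are put in series, one and the same class runs through all of them. The first kind of piece forbids class $1$, the second forbids class $0$. If we can find a piece that forbids class $2$, then the three in series have no $P$-coloring at all. That third piece will come from the Petersen graph itself. Besides this, two things are needed: a smallest counterexample must be well connected, and the ring must be c4ec.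

## 4. Forests, small cuts, and the implications from (a) down to (e)

We need a usable criterion for c4ec, and the inclusions between the graph classes.

**Lemma 4.**

(i) In a cubic graph, if $X\ne\emptyset$ induces a forest, then $|\delta(X)|\ge|X|+2$.

(ii) A connected cubic graph $Q$ is c4ec if and only if for every $X$ with $|\delta_Q(X)|\le3$ at least one of $Q[X]$, $Q[V(Q)\setminus X]$ is a forest.

(iii) Every c4ec cubic graph is $3$-edge-connected.

(iv) $P$, $K_4$ and $K_{3,3}$ are c4ec.

*Proof.* (i) A forest on $X$ has at most $|X|-1$ edges, so (2) gives $|\delta(X)|\ge3|X|-2(|X|-1)$.

(ii) If deleting $F$ with $|F|\le3$ leaves two components containing cycles, let $X$ be the vertex set of one of them. Then $\delta(X)\subseteq F$ and neither side is a forest. Conversely, if $|\delta(X)|\le3$ and both sides contain cycles, deleting $\delta(X)$ leaves two components containing cycles.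

(iii) If deleting at most two edges disconnects the graph, there is $\emptyset\ne X\ne V(Q)$ with $|\delta(X)|\le2$. By (i) neither side is a forest, contradicting (ii).

(iv) All three are connected. In each of them, $|\delta(X)|\le3$ forces $X$ or its complement to have at most one vertex, and hence to induce a forest. For $P$ this is Fact 3 and its proof. In $K_4$, $|X|=2$ gives $|\delta(X)|=4$. In $K_{3,3}$, $|X|=2$ gives at least $6-2=4$ and $|X|=3$ gives at least $9-4=5$. $\square$

Most of Theorem 1 now follows. If (a) holds, Lemma 1 gives every bridgeless cubic graph a coloring without abnormal edges, so (b) holds with $f\equiv1$. The $2$-edge-connected cubic graphs are bridgeless, the $3$-edge-connected ones are $2$-edge-connected, and the c4ec ones are $3$-edge-connected by Lemma 4(iii). Hence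
$$\text{(a)}\Rightarrow\text{(b)}\Rightarrow\text{(c)}\Rightarrow\text{(d)}\Rightarrow\text{(e)}.$$
It remains to prove (e)$\,\Rightarrow\,$(a). **From now on assume that (a) is false.**

## 5. A smallest counterexample is cyclically 4-edge-connected

Let $G$ be a bridgeless cubic graph with $P\not\prec G$ and with $N=|V(G)|$ minimum. The pieces cut from $G$ will sit in a c4ec ring, so we need $G$ to be well connected, and we need it to have no short cycles near the place where we cut.

**Lemma 5.** $G$ is c4ec, simple and triangle-free, and $N\ge6$.

*Proof.* **Step 1: reduce to cuts of size two or three.** This step sets up the contradiction. $G$ is connected, since otherwise some component would be a smaller counterexample. Suppose $G$ is not c4ec. By Lemma 4(ii) there is $X$ with $|\delta(X)|\le3$ such that both sides contain cycles; each side then has at least two vertices, as there are no loops. Since $G$ is connected and bridgeless, $|\delta(X)|\in\{2,3\}$.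

**Step 2: a cut of size three is impossible.** We color the two sides separately and glue. Contract $V(G)\setminus X$ to one vertex, deleting loops, and in a second copy contract $X$ in the same way. Both graphs are cubic (the new vertex has the three edges of $\delta(X)$), loopless, and have fewer than $N$ vertices. They are bridgeless, since each of their cuts is a cut of $G$. By minimality both have $P$-colorings, and each maps $\delta(X)$ bijectively onto a star. By Fact 1 we may apply an automorphism of $P$ to one of them so that they agree on $\delta(X)$. Together they form a $P$-coloring of $G$, a contradiction.

**Step 3: a cut of size two is impossible.** The gluing is the same, along one edge. Let $\delta(X)=\{x_1y_1,x_2y_2\}$ with $x_i\in X$. If $x_1=x_2$, the third edge at $x_1$ goes to $X\setminus\{x_1\}$ and is the only edge in $\delta(X\setminus\{x_1\})$, so it is a bridge; contradiction. So $x_1\ne x_2$, and likewise $y_1\ne y_2$. Let $G_1=G[X]+x_1x_2$ and $G_2=G[V(G)\setminus X]+y_1y_2$. These are cubic, loopless, and smaller than $G$.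

We check that $G_1$ is bridgeless. Let $\emptyset\ne Z\subsetneq X$. If $x_1,x_2$ are on the same side of $\delta_{G_1}(Z)$, replace $Z$ by $X\setminus Z$ if necessary so that $x_1,x_2\notin Z$; then $\delta_{G_1}(Z)=\delta_G(Z)$. If exactly one, say $x_1$, lies in $Z$, then $\delta_{G_1}(Z)$ arises from $\delta_G(Z)$ by replacing $x_1y_1$ with $x_1x_2$, so the sizes agree. In no case is the size $1$. The same argument applies to $G_2$.

By minimality $G_1$ and $G_2$ have $P$-colorings, and by edge-transitivity (Fact 1) we may assume that the two new edges have the same value. Give this value to both $x_1y_1$ and $x_2y_2$. Every vertex of $G$ then sees the same three values as it did in $G_1$ or $G_2$, so $P\prec G$, a contradiction. Hence $G$ is c4ec, and by Lemma 4(iii) it is $3$-edge-connected.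

**Step 4: exclude small orders and parallel edges.** $G$ is not $3$-edge-colorable, since a $3$-edge-coloring gives a $P$-coloring with all values in one star. If $N=2$, then $G$ consists of three parallel edges and is $3$-edge-colorable; so $N\ge4$ (cubic graphs have even order). If $y,z$ were joined by at least two edges, then $|\delta(\{y,z\})|\le6-4=2$ by (2), and $\{y,z\}\ne V(G)$, contradicting $3$-edge-connectivity. So $G$ is simple. If $N=4$, then $G=K_4$, which is $3$-edge-colorable. Hence $N\ge6$.

**Step 5: exclude triangles.** If $X$ is the vertex set of a triangle, then $|\delta(X)|=9-6=3$. The complement has at least $3$ vertices, so by Lemma 4(i) it does not induce a forest, since that would need $|\delta(X)|\ge5$. Neither does $X$. This contradicts Lemma 4(ii). $\square$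

## 6. Three poles, each forbidding one class

**Definition (pole).** A *pole* consists of a vertex set $W$, internal edges, and four dangling edges called *terminals*, grouped into a left pair and a right pair, such that every vertex of $W$ has degree $3$ counting terminals. Let $Q$ be a c4ec cubic graph.

*Type A:* $Q$ is simple and triangle-free and $uv\in E(Q)$. Delete $u$ and $v$. The left pair consists of the two dangling edges formerly ending at $u$, the right pair of the two formerly ending at $v$.

*Type B:* $e,f\in E(Q)$ are nonadjacent (they have no common end). Delete $e$ and $f$. The left pair consists of two terminals, one at each end of $e$; the right pair similarly for $f$.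

**Example.** Apply type B to $K_4$ with $e=w_1w_2$, $f=w_3w_4$. The pole is the $4$-cycle $w_1w_3w_2w_4$ with left terminals at $w_1,w_2$ and right terminals at $w_3,w_4$. Give both $w_1w_3$ and $w_2w_4$ the value $12|34$, give $w_1w_4$ the value $12|35$, and give $w_2w_3$ the value $15|34$. Completing stars, the terminals at $w_1,w_4$ must get $12|45$ and those at $w_2,w_3$ must get $25|34$: the vertices $w_1,w_4$ see the star of $12$, and $w_2,w_3$ see the star of $34$. The left pair $12|45,\ 25|34$ is disjoint, of class $2$, and so is the right pair. So a pole may well let class $2$ through, and forbidding it requires a special choice.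

A *$P$-coloring of a pole* means a $P$-coloring of its vertex set $W$ inside a cubic graph that contains the pole, with the terminals being the four edges of $\delta(W)$. Let $a,b$ be the left values and $c,d$ the right values. By Lemma 3, $\kappa(a,b)=\kappa(c,d)$, and we write $\kappa$ for this common class. We use three poles.

- $\mathbf A$ is of type A with $Q=G$ and any edge $uv$ of $G$. This is allowed by Lemma 5.
- $\mathbf B$ is of type B with $Q=G$ and nonadjacent $e,f$. Such edges exist: $G$ has at least $9$ edges, and $e$ is adjacent to at most $4$ of the at least $8$ others.
- $\mathbf C$ is of type A with $Q=P$, $u=12$, $v=34$. Here $P$ is c4ec by Lemma 4(iv), simple and triangle-free.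

**Lemma 6.** In every $P$-coloring of $\mathbf A$, $\kappa\ne1$.

*Proof.* The aim is to put $u,v$ back. Suppose $a,b$ are adjacent, with common vertex $x$, and let $\ell=xy$ be the third edge of $P$ at $x$. In case (i) of Lemma 3, $\{c,d\}=\{a,b\}$. In case (ii), the four values are the edges adjacent to some edge $\ell'$; since $a,b$ share a vertex, they lie at the same end of $\ell'$, this end is $x$, and $\ell'=\ell$. Hence $c,d$ are the two edges other than $\ell$ at $y$. In either case give $uv$ the value $\ell$. Then $\partial_G(u)$ gets the values $a,b,\ell$, a star, and $\partial_G(v)$ gets $c,d,\ell$, a star. Thus $P\prec G$, a contradiction. $\square$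

**Lemma 7.** In every $P$-coloring of $\mathbf B$, $\kappa\ne0$.

*Proof.* The aim is to put $e,f$ back. If $\kappa=0$, then $a=b$ and $c=d$. Giving $e$ the value $a$ and $f$ the value $c$ leaves the values seen at each vertex unchanged and yields a $P$-coloring of $G$, a contradiction. $\square$

For $\mathbf C$ we need its structure. Put
$$v_1=14,\ v_2=35,\ v_3=24,\ v_4=15,\ v_5=23,\ v_6=45,\ v_7=13,\ v_8=25.$$
These are the eight vertices of $P$ other than $12$ and $34$. Consecutive ones are disjoint, cyclically, so $v_1v_2\cdots v_8$ is an $8$-cycle. Also $v_1=14$, $v_5=23$ are disjoint, and $v_3=24$, $v_7=13$ are disjoint. Removing the five edges at $12$ or $34$ leaves $10$ edges, so the internal edges are the $8$-cycle and the chords $v_1v_5$, $v_3v_7$. The neighbors of $12$ other than $34$ are $35=v_2$ and $45=v_6$: they carry the left terminals. The neighbors of $34$ other than $12$ are $15=v_4$ and $25=v_8$: they carry the right terminals.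

The following observation is the tool for $\mathbf C$.

**Lemma 8.** If $\alpha_1,\alpha_2,\alpha_3,\alpha_4$ are edges of $P$ such that cyclically consecutive ones are adjacent, then $\alpha_1=\alpha_3$ or $\alpha_2=\alpha_4$.

*Proof.* Suppose neither holds. If $\alpha_1,\alpha_3$ are adjacent, then each of $\alpha_2,\alpha_4$ is adjacent to both, so by Fact 2 each is the third edge of the unique star containing $\alpha_1,\alpha_3$, and $\alpha_2=\alpha_4$; contradiction. If $\alpha_1,\alpha_3$ are disjoint, then $\alpha_2$ and $\alpha_4$ are two distinct edges, each joining an end of $\alpha_1$ to an end of $\alpha_3$. If they share an end they close a triangle with $\alpha_1$ or $\alpha_3$; otherwise they close a $4$-cycle with both. This contradicts girth $5$. $\square$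

**Lemma 9.** In every $P$-coloring of $\mathbf C$, $\kappa\in\{0,1\}$.

*Proof.* **Step 1: write down the conditions.** Let $a,b,c,d$ be the values of the terminals at $v_2,v_6,v_4,v_8$ respectively. Let $e_i$ be the value of $v_iv_{i+1}$ (indices mod $8$), $\gamma$ that of $v_1v_5$, and $\eta$ that of $v_3v_7$. Then the following eight triples are stars of $P$:
$$\begin{aligned}
&v_1:\{e_8,e_1,\gamma\},&&v_2:\{e_1,e_2,a\},&&v_3:\{e_2,e_3,\eta\},&&v_4:\{e_3,e_4,c\},\\
&v_5:\{e_4,e_5,\gamma\},&&v_6:\{e_5,e_6,b\},&&v_7:\{e_6,e_7,\eta\},&&v_8:\{e_7,e_8,d\}.
\end{aligned}\tag{4}$$

**Step 2: use a symmetry to reduce to two cases.** Suppose $\kappa=2$, so $a,b$ are disjoint, and so are $c,d$. The reflection $v_i\mapsto v_{4-i}$ preserves the $8$-cycle and interchanges the chords $v_1v_5$ and $v_3v_7$. It fixes $v_2$ and $v_6$ and interchanges $v_4$ and $v_8$. So we may swap the roles of $c$ and $d$. In case (i) of Lemma 3 we have $\{a,b\}=\{c,d\}$, and we may assume $a=c$, $b=d$. In case (ii), $a,b$ lie at different ends of an edge, say $a$ at $x$ and $b$ at $y$, and $c,d$ also lie at different ends; we may assume $c$ lies at $x$ and $d$ at $y$. So one of the following holds.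

*Case I:* $a=c$ and $b=d$.

*Case II:* there is an edge $\ell=xy$ of $P$ with $\{a,c,\ell\}=\partial_P(x)$ and $\{b,d,\ell\}=\partial_P(y)$.

**Step 3: Case I.** The chord $v_3v_7$ lets the two halves of the pole communicate. By $v_2,v_3,v_4$ in (4), the edges $e_2,e_3,a$ are pairwise adjacent (recall $c=a$). By Fact 2 they form a star, and $\{e_2,e_3,\eta\}$ is a star as well, so $a=\eta$. In the same way $v_6,v_7,v_8$ give that $e_6,e_7,b$ form a star, so $b=\eta$. Thus $a=b$, contradicting $\kappa=2$.

**Step 4: Case II, four possibilities.** We determine the values along each half. The edges $a,e_2,e_3,c$ are cyclically adjacent: $a,e_2$ by $v_2$, $e_2,e_3$ by $v_3$, $e_3,c$ by $v_4$, and $c,a$ because both lie at $x$. By Lemma 8, $e_2=c$ or $e_3=a$.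

(A1) If $e_2=c$: at $v_2$, $e_1$ completes $a,c$ to a star, so $e_1=\ell$. The stars at $v_3$ and $v_4$ are $\{c,e_3,\eta\}$ and $\{e_3,e_4,c\}$, both containing $c,e_3$, so $e_4=\eta$.

(A2) If $e_3=a$: at $v_4$, $e_4$ completes $a,c$ to a star, so $e_4=\ell$. The stars at $v_2$ and $v_3$ are $\{e_1,e_2,a\}$ and $\{e_2,a,\eta\}$, so $e_1=\eta$.

Likewise $b,e_6,e_7,d$ are cyclically adjacent, by $v_6,v_7,v_8$ and because $b,d$ both lie at $y$. By Lemma 8, $e_6=d$ or $e_7=b$.

(B1) If $e_6=d$: at $v_6$, $e_5=\ell$; comparing the stars $\{d,e_7,\eta\}$ at $v_7$ and $\{e_7,e_8,d\}$ at $v_8$, $e_8=\eta$.

(B2) If $e_7=b$: at $v_8$, $e_8=\ell$; comparing the stars $\{e_5,e_6,b\}$ at $v_6$ and $\{e_6,b,\eta\}$ at $v_7$, $e_5=\eta$.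

**Step 5: Case II, all four combinations fail.**

(A1) with (B2): $e_1=\ell=e_8$, but $e_8,e_1$ are distinct by $v_1$. Contradiction.

(A2) with (B1): $e_4=\ell=e_5$, but $e_4,e_5$ are distinct by $v_5$. Contradiction.

(A1) with (B1): here $e_1=\ell$ and $e_8=\eta$, so $v_1$ shows that $\ell,\eta$ are adjacent. By $v_3$, $c=e_2$ and $\eta$ are adjacent, and $c,\ell$ are adjacent at $x$. By Fact 2, $\{c,\ell,\eta\}$ is a star; it contains $c,\ell$, so it is $\partial_P(x)$ and $\eta=a$. By $v_7$, $d=e_6$ and $\eta$ are adjacent, and $d,\ell$ are adjacent at $y$. So $\{d,\ell,\eta\}=\partial_P(y)$ and $\eta=b$. Hence $a=b$, contradicting $\kappa=2$.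

(A2) with (B2): here $e_1=\eta$ and $e_8=\ell$, so $v_1$ shows that $\ell,\eta$ are adjacent. By $v_3$, $a=e_3$ and $\eta$ are adjacent, so $\{a,\ell,\eta\}=\partial_P(x)$ and $\eta=c$. By $v_7$, $b=e_7$ and $\eta$ are adjacent, so $\{b,\ell,\eta\}=\partial_P(y)$ and $\eta=d$. Hence $c=d$, contradicting that $c,d$ are disjoint. $\square$

Both remaining classes do occur in $\mathbf C$. The identity map of $P$ gives the left terminals the values $12|35$ and $12|45$, so $\kappa=1$. Alternating two edges of one star around the $8$-cycle and giving the third edge of that star to the chords and terminals gives $\kappa=0$.

**Definition (block).** A *block* is $\mathbf A,\mathbf B,\mathbf C$ in series: the right pair of $\mathbf A$ is joined to the left pair of $\mathbf B$ by two edges, and the right pair of $\mathbf B$ to the left pair of $\mathbf C$ by two edges.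

**Lemma 10.** The vertex set of a block contained in a cubic graph has no $P$-coloring.

*Proof.* Such a $P$-coloring restricts to $P$-colorings of the three poles. The two edges joining $\mathbf A$ to $\mathbf B$ are the right pair of $\mathbf A$ and the left pair of $\mathbf B$ at the same time, and similarly for $\mathbf B$ and $\mathbf C$. So by Lemma 3 all three poles have the same class $\kappa$. By Lemmas 6, 7 and 9, $\kappa\ne1$, $\kappa\ne0$ and $\kappa\in\{0,1\}$. Contradiction. $\square$

## 7. Rings of poles are cyclically 4-edge-connected

The uncolorable blocks must be placed in a c4ec graph. We first show that a pole cannot be split cheaply, and then that small cuts of a ring of poles are harmless. No terminal arithmetic with $P$ enters here; the lemmas hold for all poles of types A and B. Note for later that in a type B pole each vertex carries at most one terminal, because $e,f$ are nonadjacent.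

**Lemma 11.** Let $M$ be a pole of type A or B with vertex set $W$, and let $\emptyset\ne Y\subsetneq W$. Then at least two internal edges of $M$ join $Y$ to $W\setminus Y$.

*Proof.* Let $t$ be the number of these edges, and suppose $t\le1$. Let $Q$ be the graph from which $M$ was made. There are four terminals, so, replacing $Y$ by $W\setminus Y$ if necessary, we may assume that at most two terminals are at $Y$.

*Type A.* The edges leaving $Y$ in $Q$ are the $t$ internal ones and the terminals at $Y$, so $|\delta_Q(Y)|\le3$. The set $V(Q)\setminus Y$ contains $u$ and $v$; if it induced a forest, Lemma 4(i) would give $|\delta_Q(Y)|\ge4$. So it does not, and by Lemma 4(ii) $Q[Y]$ is a forest. By Lemma 4(i), $|Y|+2\le3$, so $Y=\{y\}$. As $t\le1$, at least two of the three edges at $y$ go to $\{u,v\}$. They are parallel, or they form a triangle with $uv$. Both are excluded for type A.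

*Type B.* The edges leaving $Y$ in $Q$ are the $t$ internal ones and those of $e,f$ that have exactly one end in $Y$. So $|\delta_Q(Y)|\le t+2\le3$. As $Q$ is $3$-edge-connected (Lemma 4(iii)), equality holds, and each of $e,f$ has exactly one end in $Y$, and thus also exactly one end in $V(Q)\setminus Y$. By Lemma 4(ii) one of $Y$, $V(Q)\setminus Y$ induces a forest, and by Lemma 4(i) it is a single vertex. This vertex is incident with both $e$ and $f$, contradicting that they are nonadjacent. $\square$

**Lemma 12.** Let $M_1,\dots,M_r$ with $r\ge2$ be poles of types A and B, with vertex sets $W_1,\dots,W_r$. Let $H$ be the cubic graph obtained by joining the right pair of $M_i$ to the left pair of $M_{i+1}$ by two edges, cyclically. Then $H$ is c4ec.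

*Proof.* **Step 1: set-up.** Junction edges join different poles, as $r\ge2$, so $H$ is loopless. By Lemma 11 each $H[W_i]$ is connected, so $H$ is connected. Let $\emptyset\ne X\subsetneq V(H)$ with $|\delta_H(X)|\le3$. By Lemma 4(ii) it suffices to show that $X$ or its complement induces a forest. Call $W_i$ *cut* if $\emptyset\ne X\cap W_i\ne W_i$. By Lemma 11 each cut $W_i$ contributes at least two internal edges to $\delta_H(X)$, so at most one $W_i$ is cut.

**Step 2: some $W_i$ is cut.** If none is cut, each pole lies inside $X$ or outside it, and both occur. Going once around the ring we change sides at least twice, so at least two junctions separate a pole inside $X$ from one outside. Each contributes two edges, so $|\delta_H(X)|\ge4$, a contradiction.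

**Step 3: $X$ is contained in one pole, up to complement.** So exactly one $W_i$ is cut, contributing at least two edges. If the other poles are not all on the same side, then along the path $M_{i+1},M_{i+2},\dots,M_{i-1}$ some junction changes sides and contributes two further edges, giving at least $4$; contradiction. Hence, after interchanging $X$ and its complement if necessary, $X=Y$ with $\emptyset\ne Y\subsetneq W_i$.

**Step 4: $Y$ induces a forest.** Let $Q$ be the graph from which $M_i$ was made. Then $H[Y]\subseteq Q[Y]$, since internal edges of $M_i$ are edges of $Q$. Also $|\delta_Q(Y)|\le|\delta_H(Y)|\le3$: for type A the terminals at $Y$ correspond to the edges of $Q$ from $Y$ to $\{u,v\}$, and for type B each of $e,f$ with exactly one end in $Y$ accounts for a terminal at $Y$. If $Q[Y]$ is a forest, so is $H[Y]$, and we are done. Otherwise $Q[V(Q)\setminus Y]$ is a forest by Lemma 4(ii), and $V(Q)\setminus Y$ is a single vertex by Lemma 4(i). For type A this is impossible, as $u,v\notin Y$. For type B it means $Y=W_i\setminus\{w\}$. The vertex $w$ carries at most one terminal, so $Y$ carries at least three, and by Lemma 11 at least two internal edges leave $Y$. So $|\delta_H(Y)|\ge5$, a contradiction. $\square$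

## 8. One abnormal edge in every block

We now finish Theorem 1 by counting. A block has
$$q=(N-2)+N+8=2N+6$$
vertices. For $m\ge1$ let $H_m$ be the ring formed by $m$ consecutive blocks, that is, by the $3m\ge3$ poles $\mathbf A,\mathbf B,\mathbf C,\mathbf A,\mathbf B,\mathbf C,\dots$ joined as in Lemma 12. It has $mq$ vertices and is c4ec by Lemma 12.

Let $c$ be any proper $5$-edge-coloring of $H_m$. Suppose that some block, with vertex set $W$, had no abnormal edge with both ends in $W$. As noted before Lemma 2, the local maps $\varphi_v$, $v\in W$, would fit together to a $P$-coloring of $W$, contradicting Lemma 10. So every block contains an abnormal edge with both ends in it. The blocks are vertex-disjoint, so at least $m$ edges of $H_m$ are abnormal.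

Hence, if (a) fails, any function $k$ that bounds the number of abnormal edges as in (e) satisfies $k(mq)\ge m$ for all $m\ge1$. Then $k(mq)/(mq)\ge1/q$ for all $m$, so $k$ is not sublinear, and (e) fails. This proves (e)$\,\Rightarrow\,$(a). Together with Section 4, statements (a)–(e) are equivalent, which is Theorem 1. $\blacksquare$

## 9. Filling the gaps between multiples of $2N+6$

The graphs $H_m$ exist only for orders divisible by $q=2N+6$. To prove Theorem 2 we reach every large even order by inserting small poles into the ring. It does not matter which classes these let through, since a single block is already uncolorable wherever it sits.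

*Proof of Theorem 2.* Part 1 is Lemma 1: if (a) holds, every bridgeless cubic graph has a proper $5$-edge-coloring without abnormal edges, and all four classes consist of bridgeless cubic graphs.

For part 2, the upper bound in (1) holds because every cubic graph has a proper $5$-edge-coloring, by the greedy argument of Section 1, and an $n$-vertex cubic graph has $3n/2$ edges.

For the lower bound, every c4ec cubic graph lies in all four classes (Section 4), so one c4ec graph on $n$ vertices suffices. Let $n\ge2N+10=q+4$ be even, and put
$$m=\Big\lfloor\frac{n-4}{q}\Big\rfloor\ge1,\qquad s=n-mq.$$
Since $mq\le n-4$, we have $s\ge4$; and $s$ is even because $n$ and $q$ are. If $s$ is divisible by $4$, write $s=4i$. Otherwise $s\ge6$ and we can write $s=4i+6$ with $i\ge0$. Form a ring, as in Lemma 12, from $m$ blocks, $i$ poles of type B made from $K_4$ by deleting two nonadjacent edges ($4$ vertices each, as in the example of Section 6), and, if $s=4i+6$, one pole of type B made from $K_{3,3}$ by deleting two nonadjacent edges ($6$ vertices). Both $K_4$ and $K_{3,3}$ are c4ec by Lemma 4(iv), so these are legitimate type B poles. By Lemma 12 the ring is a c4ec cubic graph, and it has $mq+s=n$ vertices.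

As in Section 8, in every proper $5$-edge-coloring each of the $m$ vertex-disjoint blocks contains an abnormal edge with both ends in that block. These $m$ edges are pairwise disjoint, so they form a matching of size $m=\lfloor(n-4)/(2N+6)\rfloor$. This proves (1) and the additional statement.

For the consequence, let $k$ be as in the weakened form of (e), and suppose (a) fails. The graph just built shows $k(n)\ge\lfloor(n-4)/q\rfloor$ for all even $n\ge q+4$. Hence $\liminf_{n\to\infty,\ n\text{ even}}k(n)/n\ge1/q>0$, a contradiction; so (a) holds. Each of the corresponding weakenings of (b), (c), (d) implies that of (e) with the same function, because its class contains all c4ec cubic graphs, and so each of them implies (a) as well. $\blacksquare$
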